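\title{Coincidental down-degree expectations in Young's lattice: an unbalanced example and a correct converse}

\begin{abstract}
A finite poset has the CDE property if the expected number of elements covered by a random element is the same under the uniform distribution and under the distribution weighted by maximal chains. The interval $[\emptyset,\lambda]$ of Young's lattice has this property when the diagram $\lambda$ is balanced, and the converse has been conjectured. We disprove the conjecture: $\lambda=(18,7,6)$ is not balanced, and both expectations equal $1241/504$. The proof rests on an exact formula for the difference of the two expectations as a sum over the inner corners of $\lambda$. The formula also shows that the conjecture holds for partitions with at most two distinct part sizes, and it settles the three-row diagrams that have a middle inner corner on the balancing line. Finally, we prove a correct converse: $\lambda$ is balanced if and only if all toggle-symmetric probability distributions on $[\emptyset,\lambda]$ have the same expected down-degree.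
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{Two averages of the down-degree}

Let $P$ be a finite poset. An element $y$ \emph{covers} $x$ if $x<y$ and no element lies strictly between them, and the \emph{down-degree} $\operatorname{ddeg}(y)$ is the number of elements covered by $y$. We consider two probability distributions on $P$: the \emph{uniform distribution}, and the \emph{chain distribution}, in which the probability of $x$ is proportional to the number of maximal chains of $P$ that contain $x$. Let $X$ and $Y$ be the down-degree of an element chosen from the uniform and from the chain distribution, respectively. The poset $P$ has the \emph{coincidental down-degree expectations} (CDE) property if $\mathbb{E}(X)=\mathbb{E}(Y)$.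

The sum of all down-degrees is the number of cover relations, so $\mathbb{E}(X)$ is the ratio of edges to vertices in the Hasse diagram of $P$. If all maximal chains have the same length, then $\mathbb{E}(Y)$ is the average down-degree seen along a uniformly random maximal chain. For a totally ordered set the two distributions coincide. In general they are far apart, and yet the means may agree. In the lattice of subsets of an $n$-element set, the down-degree of a subset is its size; this size is binomial under the uniform distribution and uniform on $\{0,\dots,n\}$ under the chain distribution, and both means are $n/2$. One would like to know when, and why, such a coincidence occurs.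

\subsection*{Intervals in Young's lattice}

A \emph{partition} is a weakly decreasing sequence $\lambda=(\lambda_1,\dots,\lambda_\ell)$ of positive integers. We identify it with its Young diagram, the top-left justified array of unit cells with $\lambda_1$ cells in the top row, $\lambda_2$ in the next, and so on. \emph{Young's lattice} is the set of all partitions ordered by inclusion of diagrams, and $[\emptyset,\lambda]$ is the set of all $\nu\subseteq\lambda$. We write $(m_1^{e_1},m_2^{e_2},\dots)$ for the partition with $e_k$ parts equal to $m_k$.

Throughout the paper, $\lambda$ is a nonempty partition with $\ell$ rows and $n$ cells, and $N=\#[\emptyset,\lambda]$. Rows and columns are numbered from $0$: the cell $x=(i,j)$ lies in row $\operatorname{row}(x)=i$ and column $\operatorname{col}(x)=j$, so that its top left corner is the point ``$i$ down, $j$ right'' of the top left corner of the diagram. An \emph{inner corner} of $\lambda$ is a cell $z\notin\lambda$ such that $\lambda\cup\{z\}$ is a Young diagram, and $I(\lambda)$ is the set of inner corners. It always contains the two \emph{extreme} corners $(0,\lambda_1)$ and $(\ell,0)$; the others are the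 \emph{middle} corners. Let $L$ be the line through the top right corner of the first row and the bottom left corner of the first column of $\lambda$. The diagram $\lambda$ is \emph{balanced} (of slope $m=\ell/\lambda_1$) if the top left corner of every inner corner lies on $L$; see Figure~\ref{fig:counter}. In coordinates, $L$ is the line $\lambda_1 i+\ell j=\lambda_1\ell$. For a cell $x$ put
\begin{equation}\label{eq:F}
F(x)=\lambda_1\operatorname{row}(x)+\ell\operatorname{col}(x)-\lambda_1\ell ,
\end{equation}
and say that $x$ \emph{lies on $L$} if $F(x)=0$. Then $\lambda$ is balanced if and only if $F(z)=0$ for all $z\in I(\lambda)$. The extreme corners always lie on $L$, so a rectangle is balanced. The diagram $(2,1)$ is balanced, since $F(1,1)=2+2-4=0$, and $(3,1)$ is not, since there $F(1,1)=3+2-6=-1$.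

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.6]
\foreach \x/\y in {18/0,7/1,6/2,0/3} \fill[gray!30] (\x,-\y) rectangle ++(1,-1);
\foreach \y/\m in {0/17,1/6,2/5} \foreach \x in {0,...,\m} \draw (\x,-\y) rectangle ++(1,-1);
\draw[thick] (18,0) -- (0,-3);
\foreach \x/\y in {18/0,6/2,0/3} \fill (\x,-\y) circle (4.5pt);
\draw[thick,fill=white] (7,-1) circle (4.5pt);
\node at (10,-1.9) {$L$};
\end{tikzpicture}
\caption{The Young diagram $(18,7,6)$, its four inner corners (shaded), and the line $L$. The top left corners of three inner corners lie on $L$ (black dots); that of the inner corner $(1,7)$ does not (white dot), so the diagram is not balanced.}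
\label{fig:counter}
\end{figure}

A theorem of Chan, Haddadan, Hopkins and Moci states that if $\lambda$ is balanced of slope $m$, then $[\emptyset,\lambda]$ has the CDE property, with
\[
\mathbb{E}(X)=\mathbb{E}(Y)=\frac{\lambda_1}{1+m^{-1}}=\frac{\lambda_1\ell}{\lambda_1+\ell}.
\]
For the unbalanced diagram $(3,1)$ one finds $\mathbb{E}(X)=8/7$ and $\mathbb{E}(Y)=17/15$ (Example~\ref{ex:31}), and we shall see that the CDE property fails for every unbalanced diagram with two part sizes. It is therefore natural to guess that balance is also necessary. This is the problem that we take from Kim, Schlosser and Yoo~\cite{KSY}.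

\begin{quote}
\textbf{Conjecture.} Let $\lambda$ be a nonempty Young diagram. Then $[\emptyset,\lambda]$ has the CDE property if and only if $\lambda$ is balanced.
\end{quote}

The conjecture is false.

\begin{theorem}\label{thm:counter}
The partition $\lambda=(18,7,6)$ is not balanced, and $[\emptyset,\lambda]$ has the CDE property, with $\mathbb{E}(X)=\mathbb{E}(Y)=\frac{1241}{504}$.
\end{theorem}

\subsection*{The method and the other results}

For each inner corner $z$ of $\lambda$, consider the probability that $z$ can be added to the random diagram $\nu\subseteq\lambda$. For both distributions, and more generally for all \emph{toggle-symmetric} distributions, these numbers sum to $1$, and the barycenter of the inner corners with these weights is the point $(e,e)$, where $e$ is the expected down-degree (Section~\ref{sec:bary}). If all inner corners lie on $L$, so does their barycenter, and $e$ is forced: $(e,e)$ is the intersection of $L$ with the diagonal. Otherwise $e$ depends on the weights. For the two distributions in the CDE property the weights are explicit, and we obtain an exact criterion (Theorem~\ref{thm:criterion}). In particular, if a single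 inner corner is off $L$, then the CDE property holds exactly when that corner has the same weight under both distributions.

With two part sizes this equality of weights never occurs, and the conjecture holds (Theorem~\ref{thm:two}). For $(18,7,6)$ it does occur (Section~\ref{sec:counter}). Proposition~\ref{prop:three} places this example among the three-row diagrams with a middle corner on $L$; in particular, for $c\ge2$ the interval $[\emptyset,(3c,c+1,c)]$ has the CDE property if and only if $c=6$. Theorem~\ref{thm:converse} is a converse that does hold: balance is equivalent to the coincidence of the expected down-degree for \emph{all} toggle-symmetric distributions.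

The example $(18,7,6)$ is minimal in its number of rows, of distinct part sizes and of inner corners off $L$ (Corollary~\ref{cor:minimal}). We do not claim that it is a counterexample of smallest size $|\lambda|$, nor that there are infinitely many counterexamples.

\section{The expected down-degree as a barycenter}\label{sec:bary}

Let $\nu$ be a partition and $x$ a cell. We say that $x$ is \emph{addable} to $\nu$ if $x\notin\nu$ and $\nu\cup\{x\}$ is a diagram, and \emph{removable} from $\nu$ if $x\in\nu$ and $\nu\setminus\{x\}$ is a diagram. Let $A_x$ and $R_x$ be the indicator functions on $[\emptyset,\lambda]$ of the events ``$x$ is addable to $\nu$'' and ``$x$ is removable from $\nu$''. The partitions covered by $\nu$ are the $\nu\setminus\{x\}$ with $x$ removable, so $\operatorname{ddeg}=\sum_xR_x$.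

Only finitely many cells matter. A removable cell lies in $\lambda$. If a cell $x\notin\lambda$ is addable to some $\nu\subseteq\lambda$, then its left and upper neighbors, where they exist, lie in $\nu$ and hence in $\lambda$, so $x$ is an inner corner of $\lambda$. Thus every cell addable to some $\nu\subseteq\lambda$ lies in
\[
\lambda^+=\lambda\cup I(\lambda).
\]

\begin{example}\label{ex:31}
Let $\lambda=(3,1)$ and write $ij$ for the cell $(i,j)$. The inner corners are $03$, $11$, $20$. There are three maximal chains, since the cell $10$ may be added at the second, third or fourth step. The table lists the seven elements $\nu$ of $[\emptyset,\lambda]$; inner corners of $\lambda$ are in boldface.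
\[
\begin{array}{l|ccccccc}
\nu & \emptyset & (1) & (2) & (1,1) & (3) & (2,1) & (3,1)\\ \hline
\text{chains through }\nu & 3&3&2&1&1&2&3\\
\text{removable} & - & 00 & 01 & 10 & 02 & 01,10 & 02,10\\
\text{addable} & 00 & 01,10 & 02,10 & 01,\mathbf{20} & \mathbf{03},10 & 02,\mathbf{11},\mathbf{20} & \mathbf{03},\mathbf{11},\mathbf{20}
\end{array}
\]
Counting removable cells, $\mathbb{E}(X)=\frac{0+1+1+1+1+2+2}{7}=\frac87$ and $\mathbb{E}(Y)=\frac{0+3+2+1+1+4+6}{15}=\frac{17}{15}$.

Two features of the table explain these values. First, in each column the row indices of the addable cells sum to the row indices of the removable cells plus $\operatorname{ddeg}(\nu)$; for $\nu=(2,1)$ this reads $(0+1+2)-(0+1)=2$. Second, each cell of $\lambda$ is addable as often as it is removable, under either weighting. The cell $01$, for instance, is addable to $(1)$ and $(1,1)$ and removable from $(2)$ and $(2,1)$; the chain weights are $3+1$ and $2+2$. For $00$, $02$, $10$ the chain weights balance as $3=3$, $\;2+2=1+3$, $\;3+2+1=1+2+3$. So when the first relation is averaged over $\nu$, the cells of $\lambda$ cancel, and only the boldface entries survive. The corners $03,11,20$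 are addable with probabilities $\frac27,\frac27,\frac37$ under the uniform distribution and $\frac4{15},\frac5{15},\frac6{15}$ under the chain distribution. The mean row index is $\frac{0+2+6}{7}=\frac87$ and $\frac{0+5+12}{15}=\frac{17}{15}$, as it must be. The mean column index, $\frac{6+2+0}{7}$ and $\frac{12+5+0}{15}$, gives the same two numbers.
\end{example}

The first feature holds for every partition.

\begin{lemma}\label{lem:pointwise}
As functions on $[\emptyset,\lambda]$, with all sums over $x\in\lambda^+$,
\begin{equation}\label{eq:pointwise}
\sum_x(A_x-R_x)=1,\qquad \sum_x\operatorname{row}(x)(A_x-R_x)=\operatorname{ddeg}=\sum_x\operatorname{col}(x)(A_x-R_x).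
\end{equation}
\end{lemma}

\begin{proof}
Write $\nu=(m_1^{e_1},\dots,m_r^{e_r})$ with $m_1>\dots>m_r>0$ and $r\ge0$. Put $m_{r+1}=0$ and $s_k=e_1+\dots+e_k$, with $s_0=0$. The removable cells are the last cells of the last rows of each length, namely $(s_k-1,\,m_k-1)$ for $1\le k\le r$. The addable cells are $(s_k,\,m_{k+1})$ for $0\le k\le r$. Hence $\operatorname{ddeg}(\nu)=r$, there is one more addable cell than there are removable cells, and
\[
\sum_{k=0}^r s_k-\sum_{k=1}^r(s_k-1)=r,\qquad \sum_{k=0}^r m_{k+1}-\sum_{k=1}^r(m_k-1)=r.\qedhere
\]
\end{proof}

The second feature is a property of the distribution, and we make it a definition.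

\begin{definition}\label{def:toggle}
A probability distribution $\pi$ on $[\emptyset,\lambda]$ is \emph{toggle-symmetric} if $\mathbb{E}_\pi(A_x)=\mathbb{E}_\pi(R_x)$ for every cell $x\in\lambda$.
\end{definition}

\begin{proposition}\label{prop:bary}
Let $\pi$ be a toggle-symmetric distribution on $[\emptyset,\lambda]$. Then
\begin{equation}\label{eq:bary}
\sum_{z\in I(\lambda)}\mathbb{E}_\pi(A_z)=1,\qquad
\mathbb{E}_\pi(\operatorname{ddeg})=\sum_{z\in I(\lambda)}\mathbb{E}_\pi(A_z)\operatorname{row}(z)=\sum_{z\in I(\lambda)}\mathbb{E}_\pi(A_z)\operatorname{col}(z),
\end{equation}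
and
\begin{equation}\label{eq:master}
(\lambda_1+\ell)\,\mathbb{E}_\pi(\operatorname{ddeg})-\lambda_1\ell=\sum_{z\in I(\lambda)}\mathbb{E}_\pi(A_z)F(z).
\end{equation}
\end{proposition}

\begin{proof}
Take expectations in \eqref{eq:pointwise}. The terms with $x\in\lambda$ vanish by toggle-symmetry, and $R_z=0$ for $z\in I(\lambda)$, since $z$ lies in no $\nu\subseteq\lambda$. This gives \eqref{eq:bary}. To obtain \eqref{eq:master}, add $\lambda_1$ times the row identity, $\ell$ times the column identity and $-\lambda_1\ell$ times the first identity, and use \eqref{eq:F}.
\end{proof}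

Thus the numbers $\mathbb{E}_\pi(A_z)$ form a probability distribution on $I(\lambda)$ whose barycenter is the point $(e,e)$ with $e=\mathbb{E}_\pi(\operatorname{ddeg})$, and \eqref{eq:master} is the value of the affine function $F$ at this point. The merit of $F$, compared with $\operatorname{row}$ or $\operatorname{col}$, is that it vanishes at both extreme corners, so that only the middle corners off $L$ contribute. Toggle-symmetry cannot be dropped: for the point mass at $\emptyset$ the left side of \eqref{eq:master} is $-\lambda_1\ell$ and the right side is $0$.

\begin{corollary}\label{cor:balanced}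
If $\lambda$ is balanced, then $\mathbb{E}_\pi(\operatorname{ddeg})=\lambda_1\ell/(\lambda_1+\ell)$ for every toggle-symmetric distribution $\pi$ on $[\emptyset,\lambda]$.
\end{corollary}

\begin{proof}
The right side of \eqref{eq:master} vanishes.
\end{proof}

\section{The uniform and chain distributions}\label{sec:two}

\subsection*{Toggle-symmetry}

A maximal chain of $[\emptyset,\lambda]$ has the form $\emptyset=\nu_0\subset\nu_1\subset\dots\subset\nu_n=\lambda$, where each step adds one cell. Recording the cells in their order of addition gives a word $w_1\cdots w_n$ that lists each cell of $\lambda$ once, each after its left and upper neighbors. We call such a word a \emph{linear extension} of $\lambda$; equivalently, every prefix of the word is a diagram. Writing $k$ in the cell $w_k$ turns linear extensions into standard Young tableaux, and $f^\mu$ denotes their number for a shape $\mu$. A \emph{marked chain} is a pair $(w,k)$ of a linear extension $w$ of $\lambda$ and an integer $0\le k\le n$; it determines the diagram $\nu_k=\{w_1,\dots,w_k\}$. There are $(n+1)f^\lambda$ marked chains, and a given $\nu$ arises from as many of them as there are maximal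 chains through $\nu$. So the chain distribution is the law of $\nu_k$ for a uniformly random marked chain.

For the uniform distribution, toggle-symmetry comes from the bijection $\nu\mapsto\nu\cup\{x\}$. This map does not preserve chain weights: in Example~\ref{ex:31}, adding $01$ to $(1)$ changes the weight from $3$ to $2$. The equality $3+1=2+2$ holds only in total, so we need a set that is counted by both totals. If $x$ is addable to $\nu_k$, then $x$ could be added at step $k+1$, earlier than it actually is; if $x$ is removable from $\nu_k$, then its addition could be postponed until after step $k$. In both cases there are two legal times for $x$, and a word that contains $x$ twice records them.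

\begin{lemma}\label{lem:toggle}
The uniform distribution and the chain distribution on $[\emptyset,\lambda]$ are toggle-symmetric.
\end{lemma}

\begin{proof}
Fix $x\in\lambda$. The map $\nu\mapsto\nu\cup\{x\}$ is a bijection from $\{A_x=1\}$ to $\{R_x=1\}$, with inverse $\nu\mapsto\nu\setminus\{x\}$; here $x\in\lambda$ ensures that $\nu\cup\{x\}\subseteq\lambda$. This settles the uniform case.

Let $\mathcal{W}$ be the set of words of length $n+1$ in which $x$ occurs twice, every other cell of $\lambda$ occurs once, and deleting either occurrence of $x$ leaves a linear extension. For a marked chain $(w,k)$, let $\iota(w,k)=w_1\cdots w_k\,x\,w_{k+1}\cdots w_n$. We show that $\iota$ maps each of the sets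
\[
\mathcal{A}=\{(w,k): x\text{ addable to }\nu_k\},\qquad \mathcal{R}=\{(w,k): x\text{ removable from }\nu_k\}
\]
bijectively onto $\mathcal{W}$. Then $\#\mathcal{A}=\#\mathcal{R}$, which is the claim.

Let $(w,k)\in\mathcal{A}$. Since $x\notin\nu_k$, the inserted $x$ is the first occurrence, and deleting it returns $w$. Deleting the second occurrence gives $w$ with $x$ moved forward to position $k+1$. This is a linear extension: the left and upper neighbors of $x$ lie in $\nu_k$ because $x$ is addable, and every other cell still follows its own neighbors. So $\iota(w,k)\in\mathcal{W}$. Conversely, take a word in $\mathcal{W}$, with its first $x$ at position $k+1$, and let $w$ be obtained by deleting this $x$. The pair $(w,k)$ is the only candidate for a preimage in $\mathcal{A}$. It lies in $\mathcal{A}$: we have $x\notin\nu_k$, and $\nu_k\cup\{x\}$ is the prefix of length $k+1$ of the linear extension obtained by deleting the second $x$.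

Let $(w,k)\in\mathcal{R}$. Since $x\in\nu_k$, the inserted $x$ is the second occurrence, and deleting it returns $w$. Deleting the first occurrence gives $w$ with $x$ moved back past $w_k$. This is a linear extension: the cells that $x$ passes lie in $\nu_k$, and neither the right nor the lower neighbor of $x$ lies in $\nu_k$, because $x$ is removable. Conversely, take a word in $\mathcal{W}$, with its second $x$ at position $k+1$, and let $w$ be obtained by deleting this $x$. Again $(w,k)$ is the only candidate. It lies in $\mathcal{R}$: we have $x\in\nu_k$, and $\nu_k\setminus\{x\}$ is the prefix of length $k-1$ of the linear extension obtained by deleting the first $x$.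
\end{proof}

For $\lambda=(3,1)$, name the cells $00,01,02,10$ as $a,b,c,d$ and take $x=b$. The linear extensions are $abcd$, $abdc$, $adbc$, and $\mathcal{W}=\{abbcd,\,abbdc,\,abdbc,\,adbbc\}$ has the expected four elements. The word $abdbc$ comes from $(adbc,1)\in\mathcal{A}$, where $\nu_k=(1)$, and from $(abdc,3)\in\mathcal{R}$, where $\nu_k=(2,1)$.

Lemma~\ref{lem:toggle} and Corollary~\ref{cor:balanced} together reprove the theorem of Chan, Haddadan, Hopkins and Moci quoted in the introduction.

\subsection*{The weights of the inner corners}

For $z\in I(\lambda)$ let $p_z$ and $q_z$ be the expectations of $A_z$ under the chain and the uniform distribution, respectively. To make $p_z$ explicit we use the hook length formula. The \emph{hook length} $h_\mu(x)$ of a cell $x\in\mu$ is $1$ plus the number of cells of $\mu$ to the right of $x$ in its row plus the number of cells of $\mu$ below $x$ in its column, and $f^\mu=|\mu|!\big/\prod_{x\in\mu}h_\mu(x)$.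

\begin{lemma}\label{lem:weights}
For $z\in I(\lambda)$,
\begin{equation}\label{eq:weights}
p_z=\frac{f^{\lambda\cup\{z\}}}{(n+1)f^\lambda}=\prod_x\frac{h_\lambda(x)}{h_\lambda(x)+1},\qquad
q_z=\frac{\#\{\nu\subseteq\lambda:\ z\text{ is addable to }\nu\}}{N},
\end{equation}
where the product runs over the cells $x\in\lambda$ in the row of $z$ or in the column of $z$.
\end{lemma}

\begin{proof}
The formula for $q_z$ is the definition. For $p_z$, insert $z$ at position $k+1$ of a marked chain $(w,k)$. No cell of $\lambda$ has $z$ as its left or upper neighbor, so the result is a linear extension of $\lambda\cup\{z\}$ exactly when the left and upper neighbors of $z$ lie in $\nu_k$, that is, when $z$ is addable to $\nu_k$. Deleting $z$ from a linear extension of $\lambda\cup\{z\}$ and recording its position inverts this map. Hence $f^{\lambda\cup\{z\}}$ of the $(n+1)f^\lambda$ marked chains have $A_z=1$. By the hook length formula, the quotient is the product of the hook lengths of $\lambda$ divided by that of $\lambda\cup\{z\}$. Adding $z$ raises by $1$ the hook lengths in the row and in the column of $z$, leaves the others unchanged, and contributes one new hook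 length $1$.
\end{proof}

The product in \eqref{eq:weights} telescopes: cells with hook lengths $m,m+1,\dots,m'$ contribute $m/(m'+1)$. We use this repeatedly below.

\begin{theorem}\label{thm:criterion}
For every nonempty partition $\lambda$,
\[
\mathbb{E}(Y)-\mathbb{E}(X)=\frac1{\lambda_1+\ell}\sum_{z\in I(\lambda)}(p_z-q_z)F(z),
\]
with $p_z,q_z$ given by \eqref{eq:weights}. Thus $[\emptyset,\lambda]$ has the CDE property if and only if $\sum_{z\in I(\lambda)}(p_z-q_z)F(z)=0$.
\end{theorem}

\begin{proof}
By Lemma~\ref{lem:toggle}, identity \eqref{eq:master} holds for both distributions. Subtract.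
\end{proof}

For $\lambda=(3,1)$ only the corner $(1,1)$ contributes, and the formula gives $\frac15\bigl(\frac13-\frac27\bigr)(-1)=-\frac1{105}=\frac{17}{15}-\frac87$.

\section{At most two part sizes}\label{sec:twoparts}

With two part sizes there is one middle corner $z$, and by Theorem~\ref{thm:criterion} an unbalanced diagram has the CDE property only if $p_z=q_z$. This never happens, because the count in $q_z$ factors into two binomial coefficients that reproduce the two factors of $p_z$. We use the standard count: for integers $m\le M$ and $s\ge0$, there are $\binom{s+M-m}{s}$ integer sequences $M\ge\nu_1\ge\dots\ge\nu_s\ge m$.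

\begin{theorem}\label{thm:two}
If $\lambda$ has at most two distinct part sizes, then $[\emptyset,\lambda]$ has the CDE property if and only if $\lambda$ is balanced.
\end{theorem}

\begin{proof}
If $\lambda$ has one part size, it is a rectangle. Its only inner corners are the extreme ones, so it is balanced, and it has the CDE property by Theorem~\ref{thm:criterion}.

Now let $\lambda=((a+c)^s,c^t)$ with $a,c,s,t\ge1$. The only middle corner is $z=(s,c)$, so
\begin{equation}\label{eq:twodiff}
\mathbb{E}(Y)-\mathbb{E}(X)=\frac{(p_z-q_z)F(z)}{\lambda_1+\ell}.
\end{equation}
We show that $p_z>q_z$.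

The cell $(s,j)$ with $0\le j<c$ has $c-1-j$ cells to its right and $t-1$ below it, so the hook lengths in row $s$ are $t,\dots,t+c-1$. The cell $(i,c)$ with $0\le i<s$ has $a-1$ cells to its right and $s-1-i$ below it, so the hook lengths in column $c$ are $a,\dots,a+s-1$. By \eqref{eq:weights},
\[
p_z=\frac{t}{t+c}\cdot\frac{a}{a+s}.
\]
The cell $z$ is addable to $\nu\subseteq\lambda$ if and only if $\nu_1,\dots,\nu_s\in[c+1,a+c]$ and $\nu_{s+1}=c$; the remaining $t-1$ parts are then a weakly decreasing sequence in $[0,c]$. The number of such $\nu$ is
\[
\binom{s+a-1}{s}\binom{c+t-1}{c}=\frac{a}{a+s}\binom{s+a}{s}\cdot\frac{t}{c+t}\binom{c+t}{c}.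
\]
Hence $q_z=p_zN'/N$ with $N'=\binom{s+a}{s}\binom{c+t}{c}$. Now $N'$ counts the sequences with $\nu_1,\dots,\nu_s\in[c,a+c]$ and $\nu_{s+1},\dots,\nu_{s+t}\in[0,c]$, each block weakly decreasing; these are the $\nu\subseteq\lambda$ that contain the rectangle $(c^s)$. The empty partition is not among them, so $N'<N$ and $q_z<p_z$.

By \eqref{eq:twodiff}, $\mathbb{E}(Y)-\mathbb{E}(X)$ has the same sign as $F(z)$. It vanishes if and only if $F(z)=0$, that is, if and only if $\lambda$ is balanced.
\end{proof}

\section{The counterexample $(18,7,6)$}\label{sec:counter}

A counterexample must have at least three part sizes, hence at least two middle corners. The simplest situation is again that only one of them is off $L$, so that the CDE property is the single equation $p_z=q_z$; but now the row of $z$ may contain cells with different numbers of cells below them, and the factorization of Section~\ref{sec:twoparts} is lost.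

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Here $\lambda_1=18$ and $\ell=3$, so $F(i,j)=18i+3j-54$. The inner corners are $(0,18)$, $(1,7)$, $(2,6)$, $(3,0)$. We have $F(2,6)=36+18-54=0$ and $F(1,7)=18+21-54=-15$. So $\lambda$ is not balanced, and $z=(1,7)$ is the only inner corner off $L$.

\emph{The chain weight.} In row $1$, the cells in columns $0,\dots,5$ have one cell below them and hook lengths $8,7,\dots,3$, and the cell in column $6$ has hook length $1$. In column $7$ there is only the cell $(0,7)$, of hook length $11$. By \eqref{eq:weights},
\[
p_z=\frac39\cdot\frac12\cdot\frac{11}{12}=\frac{11}{72}.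
\]

\emph{The uniform weight.} Write $\nu=(\nu_1,\nu_2,\nu_3)$ with $\nu_1\ge\nu_2\ge\nu_3\ge0$ and $\nu_1\le18$, $\nu_2\le7$, $\nu_3\le6$. Given $\nu_2$, there are $19-\nu_2$ choices of $\nu_1$. The sums $\sum_{\nu_2=\nu_3}^{7}(19-\nu_2)$ for $\nu_3=0,1,\dots,6$ are
\[
124,\ 105,\ 87,\ 70,\ 54,\ 39,\ 25,
\]
and their total is $N=504$. The cell $z$ is addable to $\nu$ if and only if $\nu_2=7$ and $\nu_1\ge8$, which leaves $11$ choices for $\nu_1$ and $7$ for $\nu_3$. So $q_z=\frac{77}{504}=\frac{11}{72}$.

Since $p_z=q_z=\frac{11}{72}$, identity \eqref{eq:master} gives, for both distributions,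
\[
21\,\mathbb{E}(\operatorname{ddeg})=54-15\cdot\frac{11}{72}=\frac{1241}{24},
\]
that is, $\mathbb{E}(X)=\mathbb{E}(Y)=\frac{1241}{504}$.
\end{proof}

\begin{remark}\label{rem:check}
The other three weights do not agree, and computing them gives a check on the proof. The hook lengths in row $0$ are $20,\dots,15$, then $13$, then $11,\dots,1$; those in row $2$ are $6,\dots,1$; those in column $6$ are $13,1$; those in column $0$ are $20,8,6$. Hence
\[
p_{(0,18)}=\frac{15}{21}\cdot\frac{13}{14}\cdot\frac1{12},\qquad p_{(2,6)}=\frac17\cdot\frac{13}{14}\cdot\frac12,\qquad p_{(3,0)}=\frac{20}{21}\cdot\frac89\cdot\frac67.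
\]
The corner $(0,18)$ is addable when $\nu_1=18$, which leaves $8+7+\dots+2=35$ pairs $(\nu_2,\nu_3)$; the corner $(2,6)$ when $\nu_3=6$ and $\nu_2=7$, which leaves $12$ values of $\nu_1$; the corner $(3,0)$ when $\nu_3\ge1$, in $504-124=380$ cases. With the common denominator $3528=7\cdot504$:
\[
\begin{array}{c|cccc}
z&(0,18)&(1,7)&(2,6)&(3,0)\\ \hline
3528\,p_z&195&539&234&2560\\
3528\,q_z&245&539&84&2660
\end{array}
\]
Both lines sum to $3528$. For $p$, the row mean has numerator $539+2\cdot234+3\cdot2560=8687$, and the column mean has numerator $18\cdot195+7\cdot539+6\cdot234=8687$, in agreement with \eqref{eq:bary} and $8687=7\cdot1241$. The value of $\mathbb{E}(X)$ can also be counted from the definition: $\operatorname{ddeg}(\nu)$ is the number of $i\in\{1,2,3\}$ with $\nu_i>\nu_{i+1}$, where $\nu_4=0$. There are $35$ partitions with $\nu_1=\nu_2$, there are $\sum_{v=0}^6(19-v)=112$ with $\nu_2=\nu_3$, and $124$ with $\nu_3=0$, so the down-degrees sum to $469+392+380=1241$.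
\end{remark}

\begin{corollary}\label{cor:minimal}
Among counterexamples to the conjecture, $(18,7,6)$ has the least possible number of rows, the least possible number of distinct part sizes, and the least possible number of inner corners off $L$.
\end{corollary}

\begin{proof}
By Theorem~\ref{thm:two} a counterexample has at least three distinct part sizes, hence at least three rows. A balanced diagram has the CDE property, so a counterexample is unbalanced and has at least one inner corner off $L$. For $(18,7,6)$ these three numbers are $3$, $3$ and $1$.
\end{proof}

\section{Three rows with a middle corner on $L$}\label{sec:three}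

To see where $(18,7,6)$ comes from, we carry out the same computation for a general partition with three rows of distinct lengths,
\[
\lambda=(a+b+c,\;b+c,\;c),\qquad a,b,c\ge1 .
\]
The middle corners are $z_1=(1,b+c)$ and $z_2=(2,c)$. With $\lambda_1=a+b+c$ and $\ell=3$,
\[
F(z_1)=3(b+c)-2\lambda_1=b+c-2a,\qquad F(z_2)=3c-\lambda_1=2c-a-b.
\]
The two corners behave differently: $p_{z_2}>q_{z_2}$ always, as in the case of two part sizes, whereas $p_{z_1}-q_{z_1}$ can have either sign.

\begin{proposition}\label{prop:three}
Let $\lambda$, $z_1$, $z_2$ be as above.
\begin{enumerate}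
\item[(a)] If $z_1$ lies on $L$, then $[\emptyset,\lambda]$ has the CDE property if and only if $\lambda$ is balanced.
\item[(b)] If $z_2$ lies on $L$, that is, $a=2c-b$, then $[\emptyset,\lambda]$ has the CDE property if and only if $\lambda$ is balanced or
\[
(5b-2)c^2-(6b^2+5b+4)c-3b(b+1)(b+2)=0 .
\]
\item[(c)] For $c\ge2$, the interval $[\emptyset,(3c,c+1,c)]$ has the CDE property if and only if $c=6$.
\end{enumerate}
\end{proposition}

\begin{proof}
Write $p_k,q_k$ for $p_{z_k},q_{z_k}$.

\emph{Chain weights.} In row $1$ the hook lengths are $b+c+1,\dots,b+2$ in columns $0,\dots,c-1$ and $b,\dots,1$ in the remaining columns; column $b+c$ contains one cell, of hook length $a$. In row $2$ the hook lengths are $c,\dots,1$; column $c$ contains two cells, of hook lengths $a+b+1$ and $b$. By \eqref{eq:weights},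
\[
p_1=\frac{b+2}{b+c+2}\cdot\frac1{b+1}\cdot\frac a{a+1},\qquad
p_2=\frac1{c+1}\cdot\frac{a+b+1}{a+b+2}\cdot\frac b{b+1}.
\]

\emph{The size of the interval.} If $\nu_2=b+c-v$, there are $a+1+v$ choices of $\nu_1$. If $\nu_3=c-u$ with $0\le u\le c$, then $v$ runs from $0$ to $b+u$, and $\sum_{v=0}^{b+u}(a+1+v)=(a+1)(b+u+1)+\frac12(b+u)(b+u+1)$. We sum over $u$, using $\sum_{u=0}^cu=\frac{c(c+1)}2$ and $\sum_{u=0}^cu^2=\frac{c(c+1)(2c+1)}6$:
\begin{align*}
\sum_{u=0}^c(b+u+1)&=\frac{c+1}{6}\cdot3(2b+c+2),\\
\sum_{u=0}^c\frac{b(b+1)+(2b+1)u+u^2}2&=\frac{c+1}6\Bigl[3b(b+1)+\frac{3(2b+1)c+c(2c+1)}2\Bigr]\\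
&=\frac{c+1}6\bigl[3(b+1)(b+c)+c(c-1)\bigr].
\end{align*}
Hence $N=(c+1)K/6$, where
\begin{align}
K&=3(a+1)(2b+c+2)+3(b+1)(b+c)+c(c-1)\label{eq:K1}\\
&=3(b+1)(2a+b+2)+c(3a+3b+c+5);\label{eq:K2}
\end{align}
the second form collects the terms free of $c$ and the terms divisible by $c$.

\emph{Uniform weights.} The corner $z_1$ is addable if and only if $\nu_1>\nu_2=b+c$, which gives $a(c+1)$ partitions. The corner $z_2$ is addable if and only if $\nu_2>\nu_3=c$, which gives $\sum_{v=0}^{b-1}(a+1+v)=\frac12b(2a+b+1)$ partitions. So
\[
q_1=\frac{6a}{K},\qquad q_2=\frac{3b(2a+b+1)}{(c+1)K}.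
\]

\emph{The differences.} Over a common denominator,
\[
p_1-q_1=\frac{a\,E_1}{(a+1)(b+1)(b+c+2)K},\qquad p_2-q_2=\frac{b\,E_2}{(a+b+2)(b+1)(c+1)K},
\]
where $E_1=(b+2)K-6(a+1)(b+1)(b+c+2)$ and $E_2=(a+b+1)K-3(2a+b+1)(a+b+2)(b+1)$. In $E_1$ we insert \eqref{eq:K1}. The coefficient of $3(a+1)$ is
\[
(b+2)(2b+2+c)-2(b+1)(b+2+c)=(b+2)c-2(b+1)c=-bc,
\]
so
\begin{equation}\label{eq:E1}
E_1=(b+2)\bigl[3(b+1)(b+c)+c(c-1)\bigr]-3(a+1)bc .
\end{equation}
In $E_2$ we insert \eqref{eq:K2}. With $\sigma=a+b+1$ and $\tau=2a+b+1$, the terms free of $c$ are $3(b+1)\bigl[\sigma(\tau+1)-\tau(\sigma+1)\bigr]=3(b+1)(\sigma-\tau)=-3a(b+1)$, so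
\[
E_2=c(a+b+1)(3a+3b+c+5)-3a(b+1).
\]
Since $c\ge1$, $a+b+1>b+1$ and $3a+3b+c+5>3a$, we have $E_2>0$.

(a) If $F(z_1)=0$, then by Theorem~\ref{thm:criterion} the CDE property is equivalent to $(p_2-q_2)F(z_2)=0$. As $E_2>0$, this holds if and only if $F(z_2)=0$, that is, if and only if $\lambda$ is balanced.

(b) If $F(z_2)=0$, the CDE property is equivalent to $(p_1-q_1)F(z_1)=0$, that is, to $F(z_1)=0$ or $E_1=0$. The first alternative says that $\lambda$ is balanced. For the second, put $a=2c-b$ in \eqref{eq:E1} and write the bracket as $c^2+(3b+2)c+3b(b+1)$:
\begin{align*}
-E_1&=6bc^2-3b(b-1)c-(b+2)c^2-(b+2)(3b+2)c-3b(b+1)(b+2)\\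
&=(5b-2)c^2-(6b^2+5b+4)c-3b(b+1)(b+2).
\end{align*}

(c) Take $b=1$ and $a=2c-1$, so that $\lambda=(3c,c+1,c)$. Then $F(z_2)=0$, and $F(z_1)=3(1-c)\ne0$ for $c\ge2$, so $\lambda$ is not balanced. The equation in (b) becomes $3c^2-15c-18=3(c-6)(c+1)=0$.
\end{proof}

The case $c=6$ of (c) is $(18,7,6)$. In this family $F(z_1)<0$ and $E_1=-3(c-6)(c+1)$, so $\mathbb{E}(Y)<\mathbb{E}(X)$ for $2\le c\le5$ and $\mathbb{E}(Y)>\mathbb{E}(X)$ for $c\ge7$. The counterexample sits where the difference of the expectations changes sign, and it exists because the sign change falls on an integer. The hypothesis $c\ge2$ excludes only $(3,2,1)$, which is balanced.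

\section{All toggle-symmetric distributions}\label{sec:converse}

Balance gives more than the CDE property: by Corollary~\ref{cor:balanced} it fixes the expected down-degree for every toggle-symmetric distribution. This stronger property does characterize balanced diagrams.

\begin{theorem}\label{thm:converse}
The partition $\lambda$ is balanced if and only if all toggle-symmetric probability distributions on $[\emptyset,\lambda]$ have the same expected down-degree. In that case the common value is $\lambda_1\ell/(\lambda_1+\ell)$.
\end{theorem}

One might try to prove the converse from \eqref{eq:master} by exhibiting two distributions that give different values, but we have no description of the weight vectors $(\mathbb{E}_\pi(A_z))_z$ that occur. Instead we pass by linear duality from expectations to an identity between functions on $[\emptyset,\lambda]$, of the same shape as \eqref{eq:pointwise}, and we determine all identities of this shape. By \eqref{eq:pointwise}, the sum of $g$ over addable cells minus the sum of $g$ over removable cells equals $1$ for $g=1$ and equals $0$ for $g=\operatorname{col}-\operatorname{row}$. So this alternating sum is independent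 of $\nu$ whenever $g(i,j)$ is an affine function of $j-i$. The next lemma says that there are no other such $g$.

\begin{lemma}\label{lem:rigid}
Let $g\colon\lambda^+\to\mathbb{R}$ and $C\in\mathbb{R}$ satisfy
\begin{equation}\label{eq:alt}
\sum_{x\text{ addable to }\nu}g(x)-\sum_{x\text{ removable from }\nu}g(x)=C\qquad\text{for all }\nu\subseteq\lambda .
\end{equation}
Then $g(i,j)=C+\delta\,(j-i)$ for all $(i,j)\in\lambda^+$, where $\delta=C-g(1,0)$.
\end{lemma}

\begin{proof}
We apply \eqref{eq:alt} to rectangles and to rectangles with one shorter row attached.

For $\nu=\emptyset$ we get $g(0,0)=C$.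

For $\nu=(j)$ with $1\le j\le\lambda_1$, the addable cells are $(0,j),(1,0)$ and the removable cell is $(0,j-1)$. So $g(0,j)-g(0,j-1)=C-g(1,0)=\delta$. This proves the claim in row $0$; in particular $g(0,1)=C+\delta$.

For $\nu=(1^i)$ with $1\le i\le\ell$, the addable cells are $(0,1),(i,0)$ and the removable cell is $(i-1,0)$. So $g(i,0)-g(i-1,0)=C-g(0,1)=-\delta$. This proves the claim in column $0$.

Let $(i,j)\in\lambda^+$ with $i,j\ge1$. Both neighbors $(i-1,j)$ and $(i,j-1)$ lie in $\lambda$, so $\lambda$ contains $\nu=((j+1)^i,j)$ and $\nu'=((j+1)^i)$. The diagram $\nu$ has addable cells $(0,j+1),(i,j),(i+1,0)$ and removable cells $(i-1,j),(i,j-1)$. The diagram $\nu'$ has addable cells $(0,j+1),(i,0)$ and removable cell $(i-1,j)$. Subtracting the two instances of \eqref{eq:alt} gives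
\[
g(i,j)-g(i,j-1)=g(i,0)-g(i+1,0)=\delta ,
\]
where the last equality is the column-$0$ case, available because $(i,0)\in\lambda$ gives $i+1\le\ell$. Induction on $j$, starting from $g(i,0)=C-\delta i$, completes the proof.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
If $\lambda$ is balanced, Corollary~\ref{cor:balanced} gives the conclusion and the common value.

Conversely, suppose that all toggle-symmetric distributions have the same expected down-degree. Put $T_x=A_x-R_x$ for $x\in\lambda$. Let $V$ be the space of real functions on $[\emptyset,\lambda]$, with the inner product $\langle\sigma,\varphi\rangle=\sum_\nu\sigma(\nu)\varphi(\nu)$, and let $U\subseteq V$ be the span of the constant function $1$ and of the $T_x$. Take $\sigma\in U^\perp$, and let $\pi_0$ be the uniform distribution. Since $\pi_0(\nu)=1/N>0$ for every $\nu$, the function $\pi=\pi_0+\varepsilon\sigma$ is nonnegative for small $\varepsilon>0$; this is where the full support of $\pi_0$ is used. It has total mass $1$ because $\langle\sigma,1\rangle=0$, and it is toggle-symmetric because $\langle\pi_0,T_x\rangle=0$ by Lemma~\ref{lem:toggle} and $\langle\sigma,T_x\rangle=0$.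 By hypothesis $\langle\pi,\operatorname{ddeg}\rangle=\langle\pi_0,\operatorname{ddeg}\rangle$, so $\langle\sigma,\operatorname{ddeg}\rangle=0$. Thus $\operatorname{ddeg}\in(U^\perp)^\perp=U$, as $V$ is finite-dimensional: there are constants $C$ and $c_x$ with
\[
\operatorname{ddeg}=C+\sum_{x\in\lambda}c_xT_x .
\]
On the other hand, the row identity in \eqref{eq:pointwise} reads
\[
\operatorname{ddeg}=\sum_{x\in\lambda}\operatorname{row}(x)T_x+\sum_{z\in I(\lambda)}\operatorname{row}(z)A_z .
\]
Define $g(x)=\operatorname{row}(x)-c_x$ for $x\in\lambda$ and $g(z)=\operatorname{row}(z)$ for $z\in I(\lambda)$. Subtracting the two expressions gives $\sum_{x\in\lambda}g(x)(A_x-R_x)+\sum_{z\in I(\lambda)}g(z)A_z=C$, which is \eqref{eq:alt}. The values of $g$ on $\lambda$ are unknown, but those on $I(\lambda)$ are prescribed, and Lemma~\ref{lem:rigid} yields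
\begin{equation}\label{eq:line}
i=C+\delta\,(j-i)\qquad\text{for every }(i,j)\in I(\lambda).
\end{equation}
The extreme corners give $0=C+\delta\lambda_1$ and $\ell=C-\delta\ell$, so $\delta=-\ell/(\lambda_1+\ell)$ and $C=\lambda_1\ell/(\lambda_1+\ell)$. Multiplying \eqref{eq:line} by $\lambda_1+\ell$ gives $(\lambda_1+\ell)i=\lambda_1\ell-\ell j+\ell i$, that is, $\lambda_1i+\ell j=\lambda_1\ell$. So every inner corner lies on $L$, and $\lambda$ is balanced.
\end{proof}

The CDE property compares only two toggle-symmetric distributions. Theorem~\ref{thm:counter} shows that two are not enough to detect balance, and Theorem~\ref{thm:converse} shows that all of them are; in particular, some toggle-symmetric distribution on $[\emptyset,(18,7,6)]$ has expected down-degree different from $1241/504$.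

\begin{thebibliography}{1}

\bibitem{KSY}
Jang Soo Kim, Michael J. Schlosser, and Meesue Yoo,
\emph{Enumeration of standard barely set-valued tableaux of shifted shapes},
arXiv:2006.03253 (2020).

\end{thebibliography}
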